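# Graphs with $\gamma_g=3n/5$ outside the family $\mathcal C$

## 1. Equality in $\gamma_g\le 3n/5$ and the family $\mathcal C$

There is a bound, $\gamma_g(G)\le 3n/5$, and there is a family $\mathcal C$ of graphs built by a clean recursive recipe, all of which attain it. Does the recipe produce, beyond some order, every connected graph that attains the bound? The answer one would first guess is yes, perhaps with a few small exceptions: the recipe looks rigid, and a small change to a graph in $\mathcal C$ seems likely to hand Dominator an advantage. We shall test this guess on five and ten vertices, see it survive one natural attack, and then see it fail for arbitrarily large graphs. The question is taken from Leo Versteegen, "A proof of the 3/5-conjecture in the domination game", arXiv:2212.04527 (2022).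

**Definition (domination game).** On a graph $G$, Dominator (he) and Staller (she) alternately select vertices, Dominator first. A vertex is *dominated* if it has been selected or is adjacent to a selected vertex. Each selected vertex must strictly increase the number of dominated vertices. The game ends when every vertex is dominated. Dominator minimizes the number of moves and Staller maximizes it; $\gamma_g(G)$ is the number of moves under optimal play.

Write $N[x]$ for $x$ together with its neighbors. Selecting $x$ is legal exactly when $N[x]$ contains an undominated vertex. So a vertex is never selected twice, and as long as the game is not over there is a legal move (select an undominated vertex).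

We use one external fact: every isolate-free graph on $n$ vertices satisfies
$$\gamma_g(G)\le \tfrac{3n}{5}. \tag{1}$$

**Definition (dependent parents and $\mathcal C$).** To *append a dependent parent* to a vertex $u$ is to add two new vertices $p,\ell$ and the edges $up$ and $p\ell$. A *dependent parent* is a vertex of degree $2$ that is adjacent to a leaf. For any graph $\Gamma$, let $\hat\Gamma$ be obtained by appending two dependent parents to each vertex of $\Gamma$. If $v$ is a dependent parent of a graph $H$ in the family, let $H_v$ be obtained from $H$ by deleting the leaf adjacent to $v$ and then appending three dependent parents to $v$. The family $\mathcal C$ consists of all graphs obtained from some $\hat\Gamma$ by iterating $H\mapsto H_v$ finitely often, possibly zero times.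

For example, $\hat K_1$ is the path $P_5$, whose middle vertex is the original vertex. Its dependent parents are the second and fourth vertices. If $v$ is one of them, $(\hat K_1)_v$ has $5-1+6=10$ vertices: an edge $uv$, one dependent parent appended to $u$, and three appended to $v$.

It is known that every graph in $\mathcal C$ on $n$ vertices satisfies $\gamma_g=3n/5$. We ask: for every $N$, is there a connected graph $G\notin\mathcal C$ on $n>N$ vertices with $\gamma_g(G)=3n/5$?

## 2. Cores, pairs, and how to see that a graph is not in $\mathcal C$

Two lemmas are used throughout: one bounds $\gamma_g$ from below, the other excludes graphs from $\mathcal C$.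

**Lemma 1.** Let $G$ be an isolate-free graph whose $n$ vertices are partitioned into $K$ *cores* and $P=2K$ *pairs* $\{y,y'\}$, where $y'$ is a leaf with neighbor $y$. If Staller has a strategy which guarantees that every core is selected (by either player) by the end of the game, then $\gamma_g(G)=3n/5$.

*Proof.* Here $n=K+2P=5K$. At the end each $y'$ is dominated, and $N[y']=\{y,y'\}$, so each pair contains a selected vertex. If all cores are selected as well, at least $K+P=3K=3n/5$ moves were made. Equality follows from (1). $\blacksquare$

**Lemma 2.** The vertex set of every $H\in\mathcal C$ splits into *cores*, *feet* and *leaves* such that each foot has exactly two neighbors, its own leaf and a core; each leaf has degree $1$; and each core has degree at least $2$ and is not adjacent to a leaf. In particular every neighbor of a leaf in $H$ has degree exactly $2$.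

*Proof.* In $\hat\Gamma$ take the vertices of $\Gamma$ as cores. Suppose the statement holds for $H$. The vertices of degree $1$ are then exactly the leaves, and their neighbors are the feet, so the dependent parents of $H$ are exactly its feet. In $H_v$ the foot $v$ loses its leaf and gains three feet, so it becomes a core of degree $1+3=4$ with no leaf neighbor. Three feet and three leaves are added and nothing else changes. So the statement holds for $H_v$. $\blacksquare$

As a warm-up, here is why the simplest members of $\mathcal C$ attain the bound. In $\hat\Gamma$ let $a_x,b_x$ be the feet of $x$. Staller keeps the following true at Dominator's turns: *for every unselected core $x$, both $a_x$ and $b_x$ are undominated.* If Dominator plays $a_x$, its leaf, $b_x$ or its leaf, with $x$ unselected, then exactly one of $a_x,b_x$ becomes dominated, and Staller selects $x$, which is legal because of the other. After any other move the condition still holds, and she selects some unselected core if there is one. While a core is unselected the game is not over, so all cores get selected, and Lemma 1 applies with $K=|\Gamma|$, $P=2|\Gamma|$. For $P_5=\hat K_1$ this gives $\gamma_g=3$.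

## 3. Five vertices and ten vertices

**The cycle $C_5$.** It is not in $\mathcal C$, since it has no leaf. After Dominator's first move two adjacent vertices $y,z$ are undominated. Staller selects the neighbor of $y$ other than $z$, which newly dominates only $y$. A third move is needed, so $\gamma_g(C_5)\ge3$, and by (1) $\gamma_g(C_5)=3=3n/5$. So the guess can only be right for larger orders.

**Joining the two feet of $\hat K_1$.** By Lemma 2, the easiest way to leave $\mathcal C$ is to add an edge at a foot: its degree becomes $3$ while it keeps its leaf. Join the two feet $p_1,p_2$ of $P_5$. Dominator selects $p_1$, which dominates $p_1$, its leaf, the middle vertex and $p_2$. Only one leaf is left, and the game lasts two moves. The bound is lost.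

**Joining feet of different cores.** Take $\hat K_2$ with cores $x,y$, and add the edge $a_xa_y$; now $n=10$ and $3n/5=6$. Dominator selects $a_x$, after which the undominated vertices are $b_x,b_x',y,a_y',b_y,b_y'$ (primes denote leaves). Staller's legal moves are all vertices except $a_x$ and $a_x'$. Dominator's answer leaves at most two undominated vertices in every case:

| Staller | Dominator | still undominated |
|---|---|---|
| $x$ | $b_y$ | $b_x',a_y'$ |
| $y$ | $b_x$ | $a_y',b_y'$ |
| $b_x$ or $b_x'$ | $b_y$ | $a_y'$ |
| $a_y$ | $b_x$ | $b_y,b_y'$ |
| $a_y'$ | $b_y$ | $b_x,b_x'$ |
| $b_y$ | $b_x$ | $a_y'$ |
| $b_y'$ | $a_y$ | $b_x,b_x'$ |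

Two undominated vertices last at most two moves, so the game has at most $3+2=5<6$ moves. The warm-up strategy breaks at a precise point: the single move $a_x$ hits a foot of $x$ and a foot of $y$ at once. Both cores then need an immediate reply, and Staller has only one. If the added edge is to survive, one of its two hits must cost Staller nothing.

**A ten-vertex exception.** Take an edge $uv$, append one dependent parent $p$ to $u$ and three, $q_1,q_2,q_3$, to $v$; this is $(\hat K_1)_v$. Now add the edge $pq_1$.

**Lemma 3.** This graph $F$ is not in $\mathcal C$, and $\gamma_g(F)=6=3n/5$.

*Proof.* The vertex $p$ has degree $3$ and is adjacent to a leaf, so $F\notin\mathcal C$ by Lemma 2. With $K=2$ cores $u,v$ and $P=4$ pairs, Lemma 1 says that it suffices for Staller to get $u$ and $v$ selected.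

If Dominator starts with $u$, Staller selects $v$, which is legal since $q_2$ is undominated. Otherwise she selects $u$. This is legal: $N[u]=\{u,p,v\}$, and no vertex other than $u$ dominates all three, because $v\not\sim p$, $p\not\sim v$, $q_1\not\sim u$, and every other vertex misses $p$ or $v$. If $v$ is not yet selected, Dominator's first move dominated at most one $q_i$, and Staller's move $u$ dominated none, so the game is not over. Dominator's second move is $v$ or dominates at most one further $q_i$. In the latter case some $q_i$ is still undominated and Staller selects $v$. $\blacksquare$

Why does $F$ tolerate the added edge? Once $u$ is selected, it no longer matters that $p$ is dominated; and $v$ has three feet, one more than it needs. So the double hit by $p$ or $q_1$ is answered by $u$ and absorbed by the spare foot of $v$.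

## 4. Where growing the ten-vertex graph fails

It is tempting to use $F$ as a gadget inside a large $\hat\Gamma$, with $u$ a vertex of $\Gamma$. The trouble is in the legality of $u$. The proof of Lemma 3 needed that $q_1$ does not dominate $u$. In a larger graph $u$ may already be dominated by a selected neighbor in $\Gamma$; then $q_1$, which lies in both $N[p]$ and $N[v]$, makes $u$ unselectable.

Here is a case where this really happens. Take the path $u_1\,x\,u_2$, append two dependent parents $a,b$ to $x$, and make each $u_i$ the vertex $u$ of its own copy of $F$, with vertices $p_i,v_i,q_{i1},q_{i2},q_{i3}$ and leaves. There are $25$ vertices, $5$ cores and $10$ pairs. Dominator selects $x$, so $u_1,u_2$ are dominated. Staller's next move meets at most one of the two copies of $F$; in the other copy, say the $i$-th, only $u_i$ is dominated. Dominator selects $q_{i1}$, which dominates $p_i$ and $v_i$. Now all of $N[u_i]=\{u_i,x,p_i,v_i\}$ is dominated, so $u_i$ is never selected. This does not compute $\gamma_g$, but it shows that Staller cannot force all cores and that Lemma 1 is out of reach.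

The obstacle is that $N[p]$ and $N[v]$ share a vertex other than $u$. The remedy is to move the partner of $p$ one level deeper: insert a core $w$ below $v$ and join $p$ to a foot of $w$. Then $N[p]\cap N[v]=\{u\}$, so no single move of Dominator other than $u$ can make $u$ unselectable. The price is that Staller must handle $v$ and $w$ together, and the proof consists of finding the right count for that.

## 5. The graphs $G(\Gamma,u)$

Let $\Gamma$ be any connected graph on $k\ge1$ vertices and $u\in V(\Gamma)$. Build $G=G(\Gamma,u)$ as follows.

* To every $x\in V(\Gamma)\setminus\{u\}$ append two dependent parents $a_x,b_x$, with leaves $a_x',b_x'$.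
* To $u$ append one dependent parent $p$, with leaf $p'$.
* Add vertices $v,w$ and edges $uv,vw$. Append dependent parents $q_1,q_2$ to $v$ and $s_1,s_2,s_3$ to $w$, with leaves $q_i',s_j'$.
* Add the edge $ps_1$.

The *cores* are $V(\Gamma)\cup\{v,w\}$, so $K=k+2$. The *pairs* are $\{y,y'\}$ for $y\in\{a_x,b_x,p,q_i,s_j\}$, and their number is $P=2(k-1)+1+2+3=2k+4=2K$. So $n=5K=5k+10$, and $G$ is connected. For $k=1$ we have the three cores $u,v,w$, six pairs, and $n=15$.

**Theorem 1.** $\gamma_g(G(\Gamma,u))=3n/5$ and $G(\Gamma,u)\notin\mathcal C$.

Since $k$ is arbitrary, connected graphs outside $\mathcal C$ with $\gamma_g=3n/5$ exist for arbitrarily large $n$. The answer to the question of Section 1 is yes.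

The second assertion is immediate: $p$ is adjacent to the leaf $p'$ and has the three neighbors $p',u,s_1$, so Lemma 2 excludes $G$ from $\mathcal C$. For the first, Lemma 1 leaves us to show that Staller can get all cores selected.

## 6. Staller's strategy on $G(\Gamma,u)$

**Step 1: the invariant.** This step fixes what Staller keeps true at each of Dominator's turns. Let $\alpha$ be the number of undominated vertices among $q_1,q_2$, and $\beta$ the number among $s_1,s_2,s_3$. Call $x\in V(\Gamma)\setminus\{u\}$ *ordinary*. The invariant has two parts.

* (I1) For each unselected ordinary $x$, both $a_x$ and $b_x$ are undominated.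
* (I2) One of the following states holds:
  * (A) $u,v,w$ are unselected, and none of $v,w,p,q_1,q_2,s_1,s_2,s_3$ is dominated;
  * (B) $u$ is selected, $v,w$ are unselected, $w$ is undominated, and $\alpha+\beta\ge4$;
  * (C) $u$ is selected, $v,w$ are unselected, $w$ is dominated, $\alpha=2$ and $\beta\ge2$;
  * (D) $u,v$ are selected, $w$ is unselected, and $\beta\ge2$;
  * (E) $u,w$ are selected, $v$ is unselected, and $\alpha=2$;
  * (F) $u,v,w$ are selected.

The heart is (B). Right after $u$ is selected, $\alpha+\beta=5$, while Staller needs only $4$: this is the spare unit that will pay for the edge $ps_1$. In (B), since $\alpha\le2$ and $\beta\le3$, we have $(\alpha,\beta)\in\{(2,3),(2,2),(1,3)\}$.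

Initially (I1) and (A) hold. Three facts will be used constantly. Whether a vertex of $\Gamma$ is dominated plays no role in (I1) or (I2). Selecting an ordinary $x$ dominates only vertices of $\Gamma$ and $a_x,b_x$. Once $u$ is selected, $p$ and $v$ are dominated.

**Step 2: the free move.** This step says what Staller does when Dominator's move has broken nothing. Suppose that (I1) and (I2) still hold after Dominator's move.

* If some ordinary $x$ is unselected, she selects it. This is legal because $a_x$ is undominated, and it affects nothing else in the invariant.
* Otherwise, in (A) she selects $u$, which is legal as $p$ is undominated. The neighbors of $u$ are $p$, $v$ and vertices of $\Gamma$, so (B) holds with $(2,3)$.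
* In (B) or (C) she selects $v$, which is legal since $\alpha\ge1$. No $s_j$ is affected, and $\beta\ge2$ in both states, so (D) holds.
* In (D) she selects $w$, legal since $\beta\ge2$; in (E) she selects $v$, legal since $\alpha=2$. Either way (F) holds.
* If all cores are selected, she makes any legal move, if the game is not over.

In each case (I1) and (I2) hold afterwards.

**Step 3: moves of Dominator near the ordinary vertices.** This step disposes of every move $d$ of Dominator outside $\{u,v,w\}$ and their pairs. If $d\in\{a_x,a_x',b_x,b_x'\}$ with $x$ ordinary and unselected, then exactly one of $a_x,b_x$ becomes dominated. Staller selects $x$, which is legal because of the other one, and the invariant holds. If $d$ is an ordinary vertex, or lies in a pair of a selected ordinary vertex, then (I1) and (I2) still hold and she makes a free move.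

From now on $d$ is one of $u,v,w$ or lies in a pair of one of them. Such a $d$ does not affect (I1).

**Step 4: state (A).** Here we check that $u$ can always be secured, and that the result is a good state. If $d=u$, then (B) holds with $(2,3)$: free move. If $d\neq u$, Staller selects $u$. This is legal, because
$$N[p]=\{p,p',u,s_1\}\quad\text{and}\quad N[v]=\{v,u,w,q_1,q_2\}$$
meet only in $u$, so $d$ leaves $p$ or $v$ undominated. The outcome is:

| $d$ | what $d$ dominates that matters | resulting state |
|---|---|---|
| $v$ | $q_1,q_2,w$ | (D), $\beta=3$ |
| $w$ | $s_1,s_2,s_3$ | (E), $\alpha=2$ |
| $p$ | $s_1$, not $w$ | (B), $(2,2)$ |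
| $p'$ | nothing | (B), $(2,3)$ |
| $q_i$ or $q_i'$ | $q_i$ | (B), $(1,3)$ |
| $s_j$ | $s_j$ and $w$ | (C), $\beta=2$ |
| $s_j'$ | $s_j$ | (B), $(2,2)$ |

The move $s_1$ also dominates $p$, which is irrelevant once $u$ is selected.

**Step 5: what can change in states (B)–(F).** This step makes the case list below complete. Now $u$ is selected, so $p$ is dominated. Apart from the core moves $v,w$, only $q_i,q_i'$ can lower $\alpha$, and only $s_j,s_j'$ and $p$ (through $s_1$) can lower $\beta$; a single move changes at most one of $\alpha,\beta$, and by at most one. Apart from core moves, only the $s_j$ can newly dominate $w$.

**Step 6: state (B).** We check each kind of move $d$.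

* $d=v$: since $\beta\ge2$, (D) holds; free move.
* $d=w$: if $\alpha=2$, (E) holds; free move. If $\alpha=1$, Staller selects $v$, which is legal, and (F) holds.
* $d$ lowers $\alpha$ by one, or lowers $\beta$ by one without dominating $w$ (that is, $d=s_j'$ or $d=p$): if still $\alpha+\beta\ge4$, then (B) holds; free move. Otherwise $\alpha+\beta=3$. At $(2,1)$ she selects $w$, legal, and (E) holds. At $(1,2)$ she selects $v$, legal, and (D) holds. At $(0,3)$ she selects $v$, legal because its neighbor $w$ is undominated, and (D) holds.
* $d=s_j$: now $w$ is dominated, and $\beta$ becomes $\beta'\ge\beta-1$. If $\alpha=2$ and $\beta'\ge2$, then (C) holds; free move. If $\alpha=2$ and $\beta'=1$, she selects $w$, legal, and (E) holds. If $\alpha=1$, then $\beta$ was $3$, so $\beta'\ge2$; she selects $v$, legal, and (D) holds.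
* Any other $d$ changes nothing relevant; free move.

**Step 7: states (C)–(F).** We finish the list.

* (C): $d=v$ gives (D) and $d=w$ gives (E); free move. If $\alpha$ drops to $1$, she selects $v$, legal, and (D) holds. If $\beta$ drops and is still at least $2$, (C) holds; free move. If $\beta$ drops to $1$, she selects $w$, legal, and (E) holds as $\alpha=2$. Any other $d$: free move.
* (D): $d=w$ gives (F); free move. If $\beta$ drops to $1$, she selects $w$, legal, and (F) holds. Otherwise (D) still holds; free move.
* (E): $d=v$ gives (F); free move. If $\alpha$ drops to $1$, she selects $v$, legal, and (F) holds. Otherwise (E) still holds; free move.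
* (F): free move.

**Step 8: all cores are selected.** It remains to see that the game cannot stop early. At Dominator's turns every unselected core has an undominated neighbor: $a_x$ for an ordinary $x$; $p$ for $u$, which is unselected only in (A); some $q_i$ for $v$, since $\alpha\ge1$ whenever $v$ is unselected; some $s_j$ for $w$, since $\beta\ge2$ whenever $w$ is unselected. So the game is not over at Dominator's turn while a core is unselected. After Dominator's move, as long as a core is unselected, the prescribed reply is a legal selection of a core. Hence the game cannot end before all cores are selected, and Lemma 1 gives Theorem 1. $\blacksquare$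

## 7. The possible orders, and the number of examples

**Theorem 2.** (a) A connected graph of order $n\ge1$ with $\gamma_g=3n/5$ that is not in $\mathcal C$ exists if and only if $5\mid n$.

(b) For $m\ge3$ there are at least $2^{\binom{m-3}{2}}/(m-2)!=2^{(1/2+o(1))m^2}$ pairwise non-isomorphic such graphs of order $5m$.

*Proof.* (a) Since $\gamma_g$ is an integer, $5\mid n$ is necessary. For $n=5$ take $C_5$, for $n=10$ take the graph $F$ of Lemma 3, and for $n=5m$ with $m\ge3$ take $G(\Gamma,u)$ with $k=m-2$ in Theorem 1.

(b) We first show that $G(\Gamma,u)$ determines $\Gamma$ up to isomorphism. Each $y$ in a pair has degree at least $2$, each core has degree at least $2$, and no core is adjacent to a leaf. So the cores are exactly the vertices that are neither leaves nor adjacent to leaves. The numbers of neighbors that are adjacent to leaves are $2$ for an ordinary $x$, $1$ for $u$, $2$ for $v$ and $3$ for $w$, so $w$ is the only core for which this number is three. Then $v$ is the only core adjacent to $w$, and $\Gamma$ is induced by the remaining cores.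

So non-isomorphic $\Gamma$ give non-isomorphic $G(\Gamma,u)$, with any choice of $u$. On $k=m-2$ labeled vertices there are at least $2^{\binom{k-1}{2}}$ connected graphs, namely those in which vertex $1$ is adjacent to all others. Each isomorphism class contains at most $k!$ labeled graphs, so there are at least $2^{\binom{k-1}2}/k!=2^{\binom{m-3}{2}}/(m-2)!$ classes. Finally $\binom{m-3}2=\frac12m^2+O(m)$ and $\log_2 (m-2)!=O(m\log m)$, which gives the exponent $(1/2+o(1))m^2$. $\blacksquare$

## 8. Trees of cores and added edges

The construction of Section 5 takes a member of $\mathcal C$ and adds one edge. We now add many, to trees of any depth. Let $H\in\mathcal C$ arise from $\hat\Gamma$, with $\Gamma$ arbitrary, and take the partition of Lemma 2.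

**Definition (trees, $E(c)$).** The vertices of $\Gamma$ are the *roots*. When an operation $H\mapsto H_v$ turns a foot $v$ into a core, the *parent* of $v$ is the core it was adjacent to. So each root $u$ is the root of a tree of cores; $T_u$ denotes this tree together with its feet and leaves. For a core $c$, $E(c)$ is the set of feet and child cores of $c$.

A root starts with two feet, a new core starts with three, and an operation on a foot of $c$ turns a foot in $E(c)$ into a child core in $E(c)$. So $|E(c)|=2$ for roots and $|E(c)|=3$ for all other cores. If there are $K$ cores, $P$ feet and $R$ roots, each foot and each non-root core lies in exactly one $E(c)$, so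
$$P+(K-R)=2R+3(K-R),\qquad\text{hence}\qquad P=2K,\quad n=5K.$$

For example, $G(\Gamma,u)$ without the edge $ps_1$ arises from $\hat\Gamma$ by operating on one foot of $u$, now called $v$, and then on one foot of $v$, now called $w$. Here $E(u)=\{p,v\}$, $E(v)=\{q_1,q_2,w\}$ and $E(w)=\{s_1,s_2,s_3\}$.

**Theorem 3.** Let $U$ be a set of roots $u$ with $E(u)=\{p_u,v_u\}$, where $p_u$ is a foot and $v_u$ a core. For each $u\in U$ let $s_u$ be a foot of some core $w_u\ne v_u$ that is a descendant of $v_u$. Then $H^+=H+\{p_us_u:u\in U\}$ satisfies $\gamma_g(H^+)=3n/5$. If $U\neq\emptyset$, then $H^+\notin\mathcal C$. If $\Gamma$ is connected, so is $H^+$.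

With $U=\emptyset$ this reproves that graphs in $\mathcal C$ attain the bound. Theorem 1 is the case $|U|=1$ with the smallest possible tree.

If $u\in U$, then $p_u$ has degree $3$ and a leaf neighbor, so $H^+\notin\mathcal C$ by Lemma 2. Each $T_u$ is connected and contains $u$, so $H^+$ is connected if $\Gamma$ is. Every foot keeps its leaf, there are no isolated vertices, and $P=2K$. By Lemma 1 it remains to show that *Staller can get all cores selected*. The next two sections do this.

We record the closed neighborhoods in $H^+$. A leaf $f'$ of a foot $f$ has $N[f']=\{f,f'\}$. A foot $f$ of $c$ has $N[f]=\{f,f',c\}$, plus the other end of the added edge if $f$ is some $p_u$ or $s_u$. A root $u$ has $N[u]=\{u\}\cup E(u)\cup N_\Gamma(u)$. A non-root core $c$ with parent $y$ has $N[c]=\{c,y\}\cup E(c)$. In particular, added edges stay inside one tree and join feet, and a move in $T_u$ dominates nothing in other trees except possibly roots.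

## 9. Clusters and slack

In Section 6 the sum $\alpha+\beta$ tied $v$ and $w$ together as long as $w$ was undominated, and after that each had its own condition. The general version of this bookkeeping is as follows. All notions depend only on the set of vertices selected so far.

**Definition (bound, free, cluster).** For an unselected core $c$, let $e(c)$ be the number of undominated members of $E(c)$. Call $c$ *bound* if it is not a root and is undominated; otherwise call it *free*. A bound core has an unselected parent, since a selected parent would dominate it. Joining each bound core to its parent partitions the unselected cores into *clusters*. Going up from a bound core through parents one reaches a free core, so each cluster has exactly one free core, its *top*.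

**Definition (slack).** The *slack* is $\sigma(c)=e(c)-2$ for free $c$ and $\sigma(c)=e(c)-3$ for bound $c$. For a set $X$ of unselected cores, $\sigma(X)$ is the sum of the slacks. If $c$ lies in a cluster $X$, let $X_c$ be the set consisting of $c$ and its descendants in $X$.

A free non-root core has $\sigma\le1$. A bound core has $\sigma\le0$, and $\sigma\le-1$ if some member of $E(c)$ is dominated.

For example, in $G(\Gamma,u)$ let $u$ be selected and $v,w$ unselected. Then $v$ is free. If $w$ is undominated, it is bound, $\{v,w\}$ is one cluster, $e(v)=\alpha+1$ and $e(w)=\beta$, so the total is $(\alpha+1-2)+(\beta-3)=\alpha+\beta-4$. Thus state (B) says exactly that the total is nonnegative. If $w$ is dominated, $\{v\}$ and $\{w\}$ are separate clusters with totals $\alpha-2$ and $\beta-2$, and state (C) says that both are nonnegative. States (D) and (E) say the same for the one cluster that is left.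

**Definition (good position).** A position at Dominator's turn is *good* if

(i) for each unselected root $u$ the tree $T_u$ is *fresh*: no member of any $E(c)$, $c$ a core of $T_u$, is dominated;

(ii) every cluster in a tree $T_u$ with $u$ selected has $\sigma\ge0$.

In a fresh tree no vertex is selected, and every non-root core is bound with slack $0$. The initial position is good. Roots lie in no $E(c)$ and are free whenever they are unselected, so whether a root is dominated is irrelevant to goodness. By the list of neighborhoods, a move in $T_u$ therefore affects (i) and (ii) only for $T_u$.

**Step 1: an inequality inside clusters.** We shall cut clusters into parts, and need to know how unbalanced the parts can be. In a tree with selected root, tops are non-roots. If $X$ is a cluster there with $\sigma(X)\ge0$, then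
$$-1\le\sigma(X_c)\le0\qquad\text{for every bound }c\in X. \tag{2}$$
Indeed all cores in $X_c$ are bound, so $\sigma(X_c)\le0$. In $X\setminus X_c$ only the top can have positive slack, and at most $1$, so $\sigma(X_c)=\sigma(X)-\sigma(X\setminus X_c)\ge0-1$.

**Step 2: two rules for how clusters change.** These compute the effect of one additional selected vertex in a tree $T_u$ with $u$ selected. They do not depend on who selects, or on legality.

*Splitting.* Let a bound core $c$ of a cluster $X$ become dominated while $c$ and its parent stay unselected. Then $e$ of the parent drops by one, and $c$ becomes free, so $\sigma(c)$ rises by one. So $X$ splits into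
$$X_c\ \text{ with total }\ \sigma(X_c)+1,\qquad X\setminus X_c\ \text{ with total }\ \sigma(X)-\sigma(X_c)-1. \tag{3}$$

*Selecting a core.* Let a non-root core $c$ of a cluster $X$ be selected, with parent $y$. It dominates $c$, $y$ and $E(c)$.

(a) *Below $c$.* For each bound child $z$ of $c$, $z$ becomes free with $e(z)$ unchanged, so $X_z$ becomes a cluster with total $\sigma(X_z)+1$. A free child of $c$ was already dominated, and nothing changes in its cluster.

(b) *Above $c$, if $c$ is free, i.e. the top of $X$.* Then $c$ was already dominated, so $e(y)$ does not change if $y$ is unselected. If $y$ is selected or free, nothing changes above $c$. If $y$ is bound, in a cluster $Y\neq X$ with $\sigma(Y)\ge0$, then $\sigma(y)\le-1$ because $c\in E(y)$ was dominated. Hence $\sigma(Y_y)=-1$ by (2), and splitting at $y$ gives totals $0$ and $\sigma(Y)\ge0$.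

(c) *Above $c$, if $c$ is bound and $y$ is the top of $X$.* Then $y$ loses $c$ from its count, and $X\setminus X_c$ becomes a cluster with total $\sigma(X)-\sigma(X_c)-1$.

(d) *Above $c$, if $c$ and $y$ are bound.* Then $y$ becomes free and loses $c$ from its count, so $\sigma(y)$ is unchanged, and the parent of $y$ loses $y$ from its count. So $X_y\setminus X_c$ becomes a cluster with total $\sigma(X_y)-\sigma(X_c)$, and $X\setminus X_y$ one with total $\sigma(X)-\sigma(X_y)-1$.

**Step 3: what one move of Dominator can do.** This is the quantitative core of the argument.

**Lemma 4.** Let $u$ be selected and let all clusters of $T_u$ have total $\ge0$. If one more vertex $d$ of $T_u$ is selected, then at most one cluster of $T_u$ has negative total, and that total is $-1$. If moreover every cluster of $T_u$ had total $1$ and every bound core had slack $0$ before $d$, then all totals are $\ge0$ after $d$.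

*Proof.* Since $u$ is selected, $p_u$ is already dominated if $u\in U$. We go through the kinds of $d$. Call the "moreover" situation the *special case*; in it $\sigma(X)=1$ for every cluster and $\sigma(X_c)=0$ for every bound $c$.

*$d$ is a leaf of a foot $f$ of $c$.* If $f$ was undominated, then $c$ is unselected, $e(c)$ drops by one and the status of $c$ does not change, so one total drops by $1$. If $f$ was dominated, nothing changes. In the special case a total that drops becomes $0$.

*$d$ is a foot of a selected core.* Then $d$ was already dominated. If $d\ne p_u$, nothing changes: the end $p_u$ of an added edge at $s_u$ is dominated already. If $d=p_u$, it may newly dominate $s_u$; then $w_u$ is unselected and its cluster's total drops by $1$, as in the previous case.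

*$d$ is a foot of an unselected free core $c$.* Here $c$ is not a root, so it is already dominated. At most $d$ becomes dominated in $E(c)$ (if $d=s_u$, also its partner $p_u$ was dominated already), and at most one total drops, by $1$.

*$d$ is a foot of a bound core $c\in X$.* Then $c$ becomes dominated and (3) applies; if $d$ was undominated, $X_c$ loses one more. If $d$ was undominated, the totals are $\sigma(X_c)$ and $\sigma(X)-\sigma(X_c)-1$. By (2), either $\sigma(X_c)=-1$ and the second is $\sigma(X)\ge0$, or $\sigma(X_c)=0$ and the second is at least $-1$. If $d$ was dominated, the totals are $\sigma(X_c)+1\ge0$ and $\sigma(X)-\sigma(X_c)-1\ge-1$. In the special case the totals are $0,0$ or $1,0$.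

*$d=c$ is a core, free, the top of $X$.* By (a) and (2) the new clusters below have totals $\sigma(X_z)+1\ge0$, and by (b) everything above has total $\ge0$.

*$d=c$ is a bound core in $X$, with parent $y$.* Below $c$ we again have totals $\ge0$ by (a) and (2). If $y$ is the top, (c) gives a cluster with total $\sigma(X)-\sigma(X_c)-1\ge-1$, which is $0$ in the special case. If $y$ is bound, (d) gives totals $\tau=\sigma(X_y)-\sigma(X_c)$ and $\sigma(X)-\sigma(X_y)-1$. Here $\tau\le0$ as a sum of slacks of cores that were bound, and $\tau\ge\sigma(X_y)\ge-1$. If $\tau=-1$, then $\sigma(X_y)=\tau+\sigma(X_c)\le-1$, so $\sigma(X_y)=-1$ and the second total is $\sigma(X)\ge0$. If $\tau=0$, the second total is at least $-1$ because $\sigma(X_y)\le0$. In the special case both totals are $0$. $\blacksquare$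

## 10. Staller's strategy on $H^+$

Staller keeps positions good at Dominator's turns. Let the position be good and let $d$ be Dominator's move, in the tree $T_u$.

**Step 1: $u$ is unselected, so $T_u$ is fresh.** We show that Staller can make $u$ selected with (ii) intact.

First compute the effect of selecting $u$ alone in a fresh tree. Each child core $x$ of $u$ becomes dominated, hence free with $e(x)=3$ and slack $1$; all cores below it are still bound with slack $0$. So every cluster of $T_u$ has total $1$ and every bound core has slack $0$: this is the special case of Lemma 4.

If $d=u$, then (i) and (ii) hold, and Staller makes the free move of Step 3 below. If $d\neq u$, she selects $u$.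

*Legality.* We claim that no vertex other than $u$ dominates both members of $E(u)$. If $E(u)$ consists of two feet, then $u\notin U$, these feet carry no added edges, and their closed neighborhoods meet only in $u$. If it consists of two child cores $v_1,v_2$, then $N[v_i]=\{v_i,u\}\cup E(v_i)$, and these meet only in $u$. If $E(u)=\{p,v\}$ with $p$ a foot and $v$ a core, then $N[p]\subseteq\{p,p',u\}$, or $N[p]=\{p,p',u,s_u\}$ if $u\in U$; and $p,p'\notin N[v]$, while $s_u\notin N[v]$ because $s_u$ is a foot of $w_u\ne v$. This is where the hypothesis $w_u\neq v_u$ is used. Since both members of $E(u)$ were undominated before $d$, one still is, and $u$ is legal.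

*Result.* The position depends only on the set of selected vertices, so we may compute as if $u$ had been selected before $d$. By the special case of Lemma 4, all clusters of $T_u$ have total $\ge0$. Other trees are unaffected, apart from domination of roots. The position is good.

**Step 2: $u$ is selected and $d$ creates a negative cluster.** We show how Staller repairs it. By Lemma 4 exactly one cluster $X$ is negative, $\sigma(X)=-1$; all other clusters in trees with selected roots have total $\ge0$, and (i) still holds. Let $t$ be the top of $X$, a non-root core, and let $\nu\ge0$ be minus the total slack of the bound cores of $X$. Then $\sigma(t)=\nu-1\le1$, so $\nu\le2$.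

If $\nu\le1$, put $y=t$. If $\nu=2$, let $y$ be the lowest common ancestor in $X$ of the bound cores of negative slack. These are either one core of slack $-2$, in which case $y$ is that core, or two cores of slack $-1$. Staller selects $y$.

*Legality.* If $y=t$, then $e(t)=\sigma(t)+2=\nu+1\ge1$. If $y$ is bound, then $\sigma(y)\ge-2$, so $e(y)\ge1$.

*Below $y$.* By rule (a), each bound child $z$ of $y$ gives a cluster of total $\sigma(X_z)+1$, so we need $\sigma(X_z)\ge-1$. If $\nu\le1$ this is clear. If $\nu=2$ and $y$ is bound with $\sigma(y)\le-1$, at most $1$ of the deficit lies below $y$. If $\nu=2$ and $y$ is the top or has slack $0$, then $y$ is not one of the negative bound cores. So there are two of them, of slack $-1$ each, and by the choice of $y$ they lie below (or at) different children of $y$. In all cases $\sigma(X_z)\ge-1$.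

*Above $y$, if $y=t$.* By rule (b), all totals above are $\ge0$; the cluster $Y$ there differs from $X$, so indeed $\sigma(Y)\ge0$.

*Above $y$, if $y$ is bound.* Then $\nu=2$ and all the deficit lies in $X_y$, so $\sigma(X_y)=-2$. Let $x$ be the parent of $y$. If $x=t$, rule (c) gives the total $\sigma(X)-\sigma(X_y)-1=-1+2-1=0$. If $x$ is bound, then $\sigma(X_x)=-2$ as well, and rule (d) gives the totals $\sigma(X_x)-\sigma(X_y)=0$ and $\sigma(X)-\sigma(X_x)-1=-1+2-1=0$.

So the position is good again.

**Step 3: the free move.** This covers the remaining case, where (i) and (ii) hold after Dominator's move: $d=u$ in Step 1, or $u$ selected and no negative cluster. If some core is unselected, Staller takes a tree with an unselected core and selects in it an unselected core $c$ of minimum depth. If none is left, she makes any legal move, if the game is not over.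

If $c$ is a root, its tree is fresh, so the move is legal, and as computed in Step 1 it creates only clusters of total $1$. Otherwise the root of the tree and the parent of $c$ are selected, so $c$ is dominated and is the top of a cluster $X$ with $\sigma(X)\ge0$. Bound cores have slack at most $0$, so $\sigma(c)\ge0$ and $e(c)\ge2$, and the move is legal. By rule (a) and (2), the clusters below have totals $\sigma(X_z)+1\ge0$. Nothing changes above $c$, by rule (b) with a selected parent. The position is good.

**Step 4: all cores are selected.** Finally we check that the game lasts long enough. In a good position every unselected core $c$ has $e(c)\ge2$. This holds in fresh trees because all members of $E(c)$ are undominated. In a tree with selected root, a free core $c$ is the top of a cluster of total $\ge0$, so $\sigma(c)\ge0$ and $e(c)\ge2$; a bound core $c$ in a cluster $X$ has $\sigma(c)\ge\sigma(X_c)\ge-1$ by (2), so again $e(c)\ge2$. Hence the game is not over at Dominator's turn while a core is unselected. After Dominator's move, as long as a core is unselected, Staller's prescribed reply is legal and selects a core. So all $K$ cores get selected, and Lemma 1 gives $\gamma_g(H^+)=3n/5$. $\blacksquare$
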